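# Spectral radius under a degree bound and a matching bound

Graphs are simple and finite. $K_m$ is the complete graph on $m$ vertices, $mK_1$ is the graph with $m$ vertices and no edges, $\cup$ is disjoint union, and $G\vee H$ is the join: the disjoint union of $G$ and $H$ together with all edges between them.

## 1. The graphs $H_a$

Fix positive integers $r,s$. For $1\le a\le s$ put $k=s-a$, and suppose $r\ge a+2k$. Define
$$H_a=K_a\vee\big(K_{2k+1}\cup (r-a-2k)K_1\big).\tag{1}$$
So $H_a$ has three parts. The *core* is a clique on $a$ vertices, joined to everything. The *block* is a clique on $2k+1$ vertices. The *singles* are $r-a-2k$ vertices with no neighbors outside the core. The order is $a+(2k+1)+(r-a-2k)=r+1$, and since a core vertex is adjacent to all other vertices, it has degree exactly $r$. The graph is connected.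

When $a=s$ we have $k=0$, the block is one vertex that behaves like a single, and $H_s=K_s\vee(r+1-s)K_1$. Since $a+2k=2s-a$, the condition $r\ge a+2k$ holds for every $a$ as soon as $r\ge 2s$.

**Example.** Let $s=2$, $r=5$. Then $H_2=K_2\vee 4K_1$. With $a=1$, $k=1$ we get $H_1=K_1\vee(K_3\cup 2K_1)$, that is, $K_4$ with two pendant edges attached at one of its vertices. Both have $6$ vertices and maximum degree $5$, and in both the largest set of disjoint edges has size $2$.

What are these graphs for? Let $\rho(G)$ be the largest eigenvalue of the adjacency matrix of $G$ (the spectral radius), $\Delta(G)$ the maximum degree, and $\beta(G)$ the matching number, that is, the maximum number of pairwise disjoint edges. The survey of Dandan Fan, Huiqiu Lin, Hongliang Lu and Suil O, "Eigenvalues and factors: a survey", arXiv:2312.15902 (2023), asks for a tight spectral radius condition for a graph of order $n$ with $\Delta(G)\le r$ and $\beta(G)\le s$. In plain words: *if no vertex has more than $r$ neighbors, and no more than $s$ edges are pairwise disjoint, how large can $\rho$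 be, and for which graphs?*

We shall see that a graph with a small matching number has a distinguished vertex set $A$, and that once its size $|A|=a\ge 1$ is known, $H_a$ (with isolated vertices added) is the best graph. The question then becomes a comparison of the numbers $\rho(H_1),\dots,\rho(H_s)$ and of the number $2s$, which comes from $A=\emptyset$.

The interesting range is $r<n-1$, $s<\lfloor n/2\rfloor$, $r>2s$. If $r\ge n-1$ the degree bound says nothing, and if $s\ge\lfloor n/2\rfloor$ the matching bound says nothing. If $r\le 2s$ and $n\ge r+1$, then $K_{r+1}\cup(n-r-1)K_1$ has maximum degree $r$, matching number $\lfloor (r+1)/2\rfloor\le s$ and spectral radius $r$, which cannot be beaten because $\rho\le\Delta$.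

## 2. Perron–Frobenius and Tutte–Berge

**Perron–Frobenius facts.**

* $\rho(G)$ has an eigenvector $x\ge 0$, $x\neq 0$. If $G$ is connected, $\rho(G)$ is a simple eigenvalue and $x$ can be taken positive; this is the Perron vector.
* If $G'$ is a subgraph of $G$, then $\rho(G')\le\rho(G)$; if $G$ is connected and $G'\ne G$, then $\rho(G')<\rho(G)$.
* $\rho(G)\le\Delta(G)$, and for connected $G$ equality holds if and only if $G$ is regular.
* $\rho(G)$ is the maximum of $\rho$ over the components of $G$ (the adjacency matrix is block diagonal).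

The eigenvalue equation will always be used vertex by vertex: $\lambda x_v=\sum_{u\sim v}x_u$.

**Tutte–Berge formula.** For a graph $G$ on $n$ vertices,
$$\beta(G)=\min_{A\subseteq V(G)}\tfrac12\big(n+|A|-o(G-A)\big),$$
where $o$ counts the components of odd order. Let $C_1,\dots,C_q$ be all components of $G-A$. Then
$$n=|A|+\sum_i|C_i|=|A|+2\sum_i\lfloor|C_i|/2\rfloor+o(G-A),$$
so the quantity being minimized equals $|A|+\sum_i\lfloor |C_i|/2\rfloor$. Hence there is a set $A$ with
$$|A|+\sum_i\lfloor |C_i|/2\rfloor=\beta(G).\tag{2}$$
We call such an $A$ a Tutte–Berge set. The easy half deserves a word, since we use it too: for *every* $A$, a matching has at most $|A|$ edges meeting $A$ and at most $\lfloor|C_i|/2\rfloor$ edges inside $C_i$, so $\beta(G)\le |A|+\sum_i\lfloor |C_i|/2\rfloor$.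

**Example.** For $K_{2s+1}$ the set $A=\emptyset$ works: the single component contributes $\lfloor(2s+1)/2\rfloor=s$. For $H_a$ with core $A$, the components of $H_a-A$ are the block, contributing $k$, and singles, contributing $0$, so the sum is $a+k=s$. The graphs $H_a$ distribute a budget of $s$ between core vertices (cost $1$ each) and block size (cost $1$ per two further vertices).

## 3. The cases $s=1$ and $s=2$ by hand

**The case $s=1$.** Here any two edges meet. Suppose there are at least two edges, say $uv$ and $uw$. An edge avoiding $u$ must be $vw$. If $vw$ is present, a further edge would have to contain $u$ (it avoids neither $u$ nor equals $vw$), say $uz$ with $z\ne v,w$, and then it would miss $vw$. So the edges of $G$ form a star $K_{1,d}$ with $d\le r$, or a triangle. Their spectral radii are $\sqrt d$ and $2$. For $r>2$ the maximum is therefore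
$$\max\{2,\sqrt r\},$$
with the triangle best for $r<4$, the star best for $r>4$, and a tie at $r=4$. Note that $K_{1,r}=H_1$ for $s=1$, and that the answer does not depend on $n$.

**The case $s=2$, candidates.** With $A=\emptyset$ we have $K_5$, of spectral radius $4$. With $|A|=2$ we have $H_2=K_2\vee(r-1)K_1$. By symmetry its Perron vector takes value $1$ on $K_2$ and some value $z$ on the singles, so $\lambda z=2$ and $\lambda=1+(r-1)z$, that is, $\lambda^2-\lambda-2(r-1)=0$ and $\lambda=\frac{1+\sqrt{8r-7}}2$. For $r=5,6,7,8$ this is approximately $3.37,\ 3.70,\ 4,\ 4.27$. So $K_5$ and $H_2$ tie at $r=7$. With $|A|=1$ there is the hybrid $H_1$. For $r=5$, give the core value $1$, the triangle value $y$ and the two singles value $z$: then $\lambda y=1+2y$, $\lambda z=1$, $\lambda=3y+2z$, so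
$$\lambda=\frac{3}{\lambda-2}+\frac2\lambda .$$
The right side is decreasing for $\lambda>2$. At $3.17$ it exceeds $3.19$, and at $3.18$ it is below $3.18$. So $3.17<\rho(H_1)<3.18$, and the hybrid loses to both of the others.

Ties at $r=4$ for $s=1$ and at $r=7$ for $s=2$ suggest a switch at $r=3s+1$.

## 4. The sharp bound

For $r\ge s$ put
$$p(\lambda)=\lambda^2-(s-1)\lambda-s(r+1-s),\qquad \lambda_s(r)=\frac{s-1+\sqrt{(s-1)^2+4s(r+1-s)}}{2}.\tag{3}$$
Since $p(0)<0$, the number $\lambda_s(r)$ is the unique positive root of $p$, and for $\lambda>0$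
$$p(\lambda)<0\iff\lambda<\lambda_s(r),\qquad p(\lambda)=0\iff\lambda=\lambda_s(r).\tag{4}$$
We shall see in Section 6 that $\lambda_s(r)=\rho(H_s)$.

**Theorem 1.** Let $n,r,s$ be positive integers with $2s<r<n-1$ (then $s<\lfloor n/2\rfloor$ automatically). If $|V(G)|=n$, $\Delta(G)\le r$ and $\beta(G)\le s$, then
$$\rho(G)\le M:=\max\{2s,\lambda_s(r)\}=\begin{cases}2s,& r\le 3s+1,\\ \lambda_s(r),& r\ge 3s+1,\end{cases}$$
and this is the exact maximum. The graphs attaining it are:

* for $r<3s+1$: only $K_{2s+1}\cup(n-2s-1)K_1$;
* for $r>3s+1$: only $\big(K_s\vee(r+1-s)K_1\big)\cup(n-r-1)K_1$;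
* for $r=3s+1$: exactly these two graphs, both with $\rho=2s$.

Equivalently: if $\Delta(G)\le r$ and $\rho(G)>M$, then $\beta(G)\ge s+1$, and this is tight.

The parenthesis holds because $n>r+1\ge 2s+2$ gives $n\ge 2s+3$, so $\lfloor n/2\rfloor\ge s+1$.

## 5. Where filling in edges breaks down

Adding edges increases $\rho$. So the sensible first attempt is: take a Tutte–Berge set $A$, and add every edge inside $A$, between $A$ and the rest, and inside each component $C_i$. This leaves $|A|+\sum\lfloor|C_i|/2\rfloor$ unchanged, so by the easy half of Tutte–Berge the matching number stays at most $s$, and one would only have to compare a few explicit joins.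

The step that fails is the degree bound: after filling in, a vertex of $A$ has degree $n-1>r$. This is not a small loss. Take $s=2$, $r=5$, $n=20$, and let $G$ be two disjoint stars $K_{1,5}$ with $8$ isolated vertices. With $A$ the two centers, $|A|+\sum\lfloor|C_i|/2\rfloor=2$. Filling in gives $K_2\vee 18K_1$, with $\rho=\lambda_2(19)=\frac{1+\sqrt{145}}2>6.5$, while Theorem 1 will give the bound $4$. The filled graph's radius grows with $n$; the true answer does not.

So we may not change $G$. The degree bound must be used where it acts: at one vertex of $A$, inside the eigenvalue equation. A crude version goes as follows. Let $\lambda=\rho(G)$ with $\lambda>2k$, where $k=s-a$ and $|A|=a\ge1$, let $x\geq 0$ be an eigenvector and $\alpha$ its maximum on $A$. A component of $G-A$ has at most $2k+1$ vertices, so the largest value $\gamma$ of $x$ on it satisfies $\lambda\gamma\le 2k\gamma+a\alpha$, that is, $\gamma\le a\alpha/(\lambda-2k)$. Use this for every outside neighbor of a vertex of $A$ carrying the value $\alpha$. For $s=2$, $r=5$, $a=1$ this reads $\lambda\le 5/(\lambda-2)$,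 that is, $\lambda\le 1+\sqrt6\approx 3.449$. But $\rho(H_1)<3.18$, so the bound is not sharp for this size of $A$; it does not even show that the case $a=1$ stays below $\rho(H_2)\approx3.372$, which Theorem 4 will need. What was thrown away is that only $2k+1$ of the neighbors can lie in a block that large; all others see a much smaller component.

The repair is to keep track of how many neighbors lie in each component, and to split $\frac1{\lambda-2k_i}$ into a part $\frac1\lambda$ that every outside neighbor pays and an excess that only neighbors in large components pay. The degree bound controls the first, the component sizes control the second.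

## 6. The fixed-point equation for $\rho(H_a)$

First we compute on $H_a$ itself, so that we know which inequality to aim for. Let $1\le a\le s$, $k=s-a$ and, for $\lambda>2k$,
$$h_a(\lambda)=a-1+\frac{a(r-a+1)}{\lambda}+\frac{2k(2k+1)a}{\lambda(\lambda-2k)}.\tag{5}$$

Let $\theta_a=\rho(H_a)$, assuming $r\ge a+2k$. Core and block together form a $K_{a+2k+1}$, so
$$\theta_a\ge a+2k>2k.\tag{6}$$
Exchanging two vertices of the same part is an automorphism of $H_a$. It maps the Perron vector to a positive eigenvector of the same norm for the same simple eigenvalue, hence to itself. So the Perron vector is constant on each part. Let it be $1$ on the core, $y$ on the block, $z$ on the singles. The equations at a block vertex and at a single are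
$$\theta_a y=a+2ky,\qquad \theta_a z=a,$$
so $y=\frac{a}{\theta_a-2k}$ and $z=\frac a{\theta_a}$. The equation at a core vertex is
$$\theta_a=a-1+\frac{(2k+1)a}{\theta_a-2k}+\frac{(r-a-2k)a}{\theta_a}.$$
Now use
$$\frac1{\lambda-2t}=\frac1\lambda+\frac{2t}{\lambda(\lambda-2t)}\qquad(\lambda>2t\ge0)\tag{7}$$
with $\lambda=\theta_a$, $t=k$. The terms with denominator $\theta_a$ add up to $\frac{a\,[(2k+1)+(r-a-2k)]}{\theta_a}=\frac{a(r-a+1)}{\theta_a}$, and what remains is $\frac{2k(2k+1)a}{\theta_a(\theta_a-2k)}$. Hence
$$\theta_a=h_a(\theta_a).\tag{8}$$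
(If there are no singles, the same computation holds without $z$, its term being $0$.) For $a=s$, $k=0$, equation (8) is $\theta_s=s-1+\frac{s(r+1-s)}{\theta_s}$, that is, $p(\theta_s)=0$, so
$$\theta_s=\rho(H_s)=\lambda_s(r).\tag{9}$$

## 7. The inequality $\lambda\le h_a(\lambda)$ for every graph

**Lemma 1.** Let $\Delta(G)\le r$, $A\subseteq V(G)$, $|A|=a$ with $1\le a\le s$. Let $C_1,\dots,C_q$ be the components of $G-A$, $k_i=\lfloor|C_i|/2\rfloor$, and suppose $\sum_i k_i\le k:=s-a$. If $\lambda=\rho(G)$ satisfies $\lambda>2k$ and $\lambda>a$, then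
$$\lambda\le h_a(\lambda).\tag{10}$$
If equality holds, then $G$ is $H_a$ together with isolated vertices.

*Proof of the inequality.* Let $x\ge0$, $x\ne0$, be an eigenvector for $\lambda$. Put $\alpha=\max_A x$ and $\gamma_i=\max_{C_i}x$. Note that $|C_i|\le 2k_i+1$ and $k_i\le k$, so $\lambda>2k_i$.

**Step 1: bound $x$ on each component in terms of $\alpha$.** Choose $c\in C_i$ with $x_c=\gamma_i$. All neighbors of $c$ lie in $A\cup C_i$: at most $a$ of them in $A$, and at most $|C_i|-1\le 2k_i$ in $C_i$. So $\lambda\gamma_i\le 2k_i\gamma_i+a\alpha$, that is,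
$$\gamma_i\le\frac{a\alpha}{\lambda-2k_i}.\tag{11}$$
If $\alpha$ were $0$, all $\gamma_i$ would be $0$ and $x=0$. Hence $\alpha>0$.

**Step 2: write the eigenvalue equation at a largest vertex of $A$.** Let $v\in A$ with $x_v=\alpha$, and let $d_A$ and $d_i$ be the numbers of neighbors of $v$ in $A$ and in $C_i$. Then
$$d_A\le a-1,\qquad d_i\le|C_i|\le 2k_i+1,\qquad d_A+\sum_i d_i\le r.\tag{12}$$
From $\lambda\alpha\le d_A\alpha+\sum_i d_i\gamma_i$ and (11), after division by $\alpha$,
$$\lambda\le d_A+\sum_i\frac{d_i\,a}{\lambda-2k_i}.\tag{13}$$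

**Step 3: split each fraction, so that the degree bound and the component sizes act separately.** By (7) the right side of (13) equals
$$d_A+\frac a\lambda\sum_i d_i+\frac a\lambda\sum_i\frac{2k_id_i}{\lambda-2k_i}.\tag{14}$$
In the first sum use $\sum_i d_i\le r-d_A$; in the second use $d_i\le 2k_i+1$. So (14) is at most
$$d_A+\frac{a(r-d_A)}\lambda+\frac a\lambda\sum_i\frac{2k_i(2k_i+1)}{\lambda-2k_i}.\tag{15}$$

**Step 4: remove $d_A$ and the individual $k_i$.** We have $d_A+\frac{a(r-d_A)}\lambda=\frac{ar}\lambda+d_A\big(1-\frac a\lambda\big)$. Since $\lambda>a$, this is increasing in $d_A$, and $d_A\le a-1$ gives the bound $a-1+\frac{a(r-a+1)}\lambda$. For the sum, the function $t\mapsto\frac{2t+1}{\lambda-2t}$ is strictly increasing on $[0,k]$, so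
$$\sum_i 2k_i\cdot\frac{2k_i+1}{\lambda-2k_i}\le\frac{2k+1}{\lambda-2k}\sum_i 2k_i\le\frac{2k(2k+1)}{\lambda-2k}.\tag{16}$$
Together, (15) is at most $h_a(\lambda)$, which is (10).

*Proof of the equality case.* Suppose $\lambda=h_a(\lambda)$. Then every inequality in Steps 2–4 is an equality, for the chosen $v$.

**Step 5: the core.** Because $1-\frac a\lambda>0$, equality in Step 4 forces $d_A=a-1$. Equality in Step 3 forces $\sum_i d_i=r-d_A$, so $v$ has degree $r$. Equality in $\lambda\alpha\le d_A\alpha+\sum_i d_i\gamma_i$ forces every neighbor of $v$ in $A$ to have value $\alpha$. Since $v$ is adjacent to all of $A\setminus\{v\}$, we get $x\equiv\alpha$ on $A$. Therefore every vertex of $A$ could have been chosen as $v$, and all conclusions hold for each of them. So $A$ is a clique and all its vertices have degree $r$. Moreover, by equality in (13), if $u\in C_i$ has a neighbor in $A$, then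
$$x_u=\gamma_i=\frac{a\alpha}{\lambda-2k_i}.\tag{17}$$

**Step 6: the shape of the components.** If $k=0$, all $k_i=0$ and all components are single vertices. If $k>0$, equality in (16) forces $\sum_i k_i=k$ and, by strict monotonicity of $\frac{2t+1}{\lambda-2t}$, forces $k_i=k$ whenever $k_i>0$. So exactly one component, call it $C$, has $k_i=k$, and all other components are single vertices.

**Step 7: for $k>0$, the component $C$ is a clique of order $2k+1$ joined to $A$.** Equality in the passage from (14) to (15) says that each $v\in A$ has exactly $2k+1$ neighbors in $C$. As $|C|\le 2k+1$, we get $|C|=2k+1$, and $A$ is completely joined to $C$. By (17), every $u\in C$ has $x_u=\frac{a\alpha}{\lambda-2k}>0$. As $x$ is constant on $C$, the eigenvalue equation at $u$ is $\lambda x_u=a\alpha+d_C(u)x_u$, where $d_C(u)$ is the number of neighbors of $u$ in $C$. So $(\lambda-d_C(u))x_u=a\alpha=(\lambda-2k)x_u$, hence $d_C(u)=2k$. So $C$ is a clique.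

**Step 8: the singles.** Let $\{u\}$ be a single-vertex component (in the case $k>0$, one other than $C$) with a neighbor in $A$. By (17) with $k_i=0$, $x_u=\frac{a\alpha}\lambda$. On the other hand $N(u)\subseteq A$ gives $\lambda x_u=|N(u)|\alpha$. So $|N(u)|=a$, and $u$ is adjacent to all of $A$. Single-vertex components without a neighbor in $A$ are isolated vertices of $G$. It remains to count. Each vertex of $A$ has degree $r$. If $k>0$, the number of singles adjacent to $A$ is $r-(a-1)-(2k+1)=r-a-2k$; in particular $r\ge a+2k$, and $G$ is $H_a$ plus isolated vertices. If $k=0$, the number is $r-(a-1)=r-a+1$. Here $r\ge\Delta(G)\ge\lambda>a$, so $H_a$ is defined, and $G$ is $K_a\vee(r-a+1)K_1=H_a$ plus isolated vertices. $\square$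

## 8. Intermediate sizes of $A$ lose to $H_s$ above $2s$

To finish we must compare $h_a$ for $a<s$ with $h_s$. One might hope for $\theta_a\le\theta_s$ in general. That is false: for $s=3$, $r=7$ we have $\theta_3=\lambda_3(7)=\frac{2+\sqrt{4+60}}2=5$, whereas $H_1=K_1\vee(K_5\cup2K_1)$ is connected and properly contains $K_6$, so $\theta_1>5$. But values below $2s$ are irrelevant for Theorem 1, since $K_{2s+1}$ already achieves $2s$. So the comparison is only needed, and is true, for $\lambda\ge2s$.

**Lemma 2.** Let $r\ge 2s$, $1\le a\le s-1$, $\lambda\ge2s$ and $\lambda\le h_a(\lambda)$. Then $p(\lambda)<0$, that is, $\lambda<\lambda_s(r)$.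

*Proof.* **Step 1: an identity for the difference.** Put $k=s-a\ge1$. Multiplying (5) by $\lambda$,
$$\lambda h_a(\lambda)=(a-1)\lambda+a(r-a+1)+\frac{2k(2k+1)a}{\lambda-2k}.$$
Since
$$s(r+1-s)-a(r+1-a)=(s-a)(r+1)-(s^2-a^2)=k\big[r+1-(s+a)\big],$$
we obtain, for every $\lambda>2k$,
$$(s-1)\lambda+s(r+1-s)-\lambda h_a(\lambda)=k\Big[\lambda+r+1-(s+a)-\frac{2(2k+1)a}{\lambda-2k}\Big].\tag{18}$$

**Step 2: the bracket is positive when $\lambda\ge2s$.** As $\lambda\ge 2s=2a+2k$, we have $\lambda-2k\ge2a$, so the fraction is at most $2k+1$. With $s+a=2a+k$, the bracket is at least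
$$(2a+2k)+r+1-(2a+k)-(2k+1)=r-k>0,$$
because $r\ge2s>k$.

**Step 3: conclusion.** Hence $\lambda^2\le\lambda h_a(\lambda)<(s-1)\lambda+s(r+1-s)$, that is, $p(\lambda)<0$, and (4) gives $\lambda<\lambda_s(r)$. $\square$

## 9. Proof of Theorem 1

We shall use only $r\ge2s$ and $n\ge r+1$, which is weaker than the hypothesis $2s<r<n-1$; Section 10 profits from this. Call $G$ *admissible* if it has order $n$, $\Delta(G)\le r$ and $\beta(G)\le s$.

**Step 1: both graphs are admissible, and the two forms of $M$ agree.** The graph $K_{2s+1}\cup(n-2s-1)K_1$ exists since $n\ge r+1\ge2s+1$. It has $\Delta=2s\le r$, $\beta=s$ and $\rho=2s$. The graph $H_s\cup(n-r-1)K_1$ has $\Delta=r$. The $s$ core vertices meet every edge, so $\beta\le s$. They can be matched into the $r+1-s\ge s$ other vertices of $H_s$, so $\beta=s$. By (9), $\rho=\lambda_s(r)$. Next,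
$$p(2s)=4s^2-2s(s-1)-s(r+1-s)=s(3s+1-r).\tag{19}$$
By (4), $2s\ge\lambda_s(r)$ if and only if $p(2s)\ge0$, that is, $r\le3s+1$, with equality if and only if $r=3s+1$. This gives the case form of $M$.

**Step 2: set up the upper bound.** Let $G$ be admissible with $\lambda=\rho(G)\ge M$; we show that $\lambda=M$ and identify $G$. In particular $\lambda\ge2s$. Take a Tutte–Berge set $A$ as in (2), put $a=|A|$, let $C_i$ be the components of $G-A$, and $k_i=\lfloor|C_i|/2\rfloor$. Then $a+\sum_i k_i=\beta(G)\le s$.

**Step 3: the case $a=0$ gives $K_{2s+1}$.** Every component of $G$ has order at most $2k_i+1\le2s+1$, hence maximum degree at most $2s$, so $\lambda\le2s$. With $2s\le M\le\lambda$ we get $\lambda=M=2s$. Some component $C$ has $\rho(C)=2s$. From $2s=\rho(C)\le\Delta(C)\le|C|-1\le2s$ we read off $|C|=2s+1$ and $\rho(C)=\Delta(C)$, so $C$ is regular of degree $2s=|C|-1$, that is, $C=K_{2s+1}$. Its $k_i$ equals $s$, so all other $k_j$ are $0$ and the other components are single vertices. Thus $G=K_{2s+1}\cup(n-2s-1)K_1$, and $M=2s$, which means $r\le3s+1$.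

**Step 4: the case $a\ge1$ gives $H_s$.** Put $k=s-a$; then $\sum_ik_i\le k$. Since $\lambda\ge2s$ and $a\ge1$, we have $\lambda>2(s-a)=2k$, and $\lambda\ge2s>s\ge a$. So Lemma 1 applies and $\lambda\le h_a(\lambda)$. If $a<s$, Lemma 2 gives $\lambda<\lambda_s(r)\le M$, contradicting $\lambda\ge M$. So $a=s$, $k=0$, and $\lambda\le h_s(\lambda)=s-1+\frac{s(r-s+1)}\lambda$ says $p(\lambda)\le0$. By (4), $\lambda\le\lambda_s(r)\le M\le\lambda$. Hence $\lambda=\lambda_s(r)=M$, so $r\ge3s+1$, and equality holds in (10). By the equality case of Lemma 1, $G=H_s\cup(n-r-1)K_1$.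

**Step 5: collect.** No admissible graph has $\rho>M$, and $\rho=M$ holds only for $K_{2s+1}\cup(n-2s-1)K_1$, which requires $r\le3s+1$, or for $H_s\cup(n-r-1)K_1$, which requires $r\ge3s+1$. By Step 1 these graphs do attain $M$ in those ranges. At $r=3s+1$ both do, and they differ, since their nontrivial components have orders $2s+1$ and $3s+2$. The last sentence of the theorem restates this. $\blacksquare$

## 10. All parameters $n$, $r$, $s$

**Theorem 2.** Let $n,r,s\ge1$ and $R=\min\{r,n-1\}$. The maximum of $\rho(G)$ over graphs of order $n$ with $\Delta\le r$, $\beta\le s$ is: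

1. If $R\ge2s$: $\max\{2s,\lambda_s(R)\}$. The extremal graphs are as in Theorem 1 with $r$ replaced by $R$.
2. If $R<2s$: $R$. It is attained exactly by the admissible graphs having an $R$-regular component.

*Proof.* A graph of order $n$ has $\Delta\le n-1$, so the conditions $\Delta\le r$ and $\Delta\le R$ are the same.

**Part 1.** We have $R\ge2s$ and $n\ge R+1$, and Section 9 used nothing else about the degree bound. So its proof applies with $R$ in place of $r$.

**Part 2.** We have $\rho(G)\le\Delta(G)\le R$. If $\rho(G)=R$, some component $C$ has $R=\rho(C)\le\Delta(C)\le R$, so $C$ is connected with $\rho(C)=\Delta(C)=R$, hence $R$-regular. Conversely, an $R$-regular component gives $\rho(G)\ge R$. Such admissible graphs exist: $K_{R+1}\cup(n-R-1)K_1$ has maximum degree $R$, and its matching number is $\lfloor(R+1)/2\rfloor\le s$ because $R+1\le2s$. (If $R=n-1$, an $R$-regular component has all $n$ vertices, so only $K_n$ occurs.) $\square$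

## 11. The sharp bound for each size of $A$

Lemma 1 is sharp for every $a$, not only for $a=s$. The next theorem records this.

**Theorem 3.** Let $r\ge2s$, $1\le a\le s$, $k=s-a$. If $\Delta(G)\le r$ and some $A\subseteq V(G)$ with $|A|=a$ satisfies $a+\sum_i\lfloor|C_i|/2\rfloor\le s$, where the $C_i$ are the components of $G-A$, then $\rho(G)\le\theta_a=\rho(H_a)$. Equality holds if and only if $G$ is $H_a$ plus isolated vertices. Here $\theta_a$ is the unique solution of $\lambda=h_a(\lambda)$ in $(2k,\infty)$. Moreover $\theta_a<\max\{2s,\lambda_s(r)\}$ for $1\le a\le s-1$.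

*Proof.* **Step 1: $\theta_a$ is the unique fixed point.** On $(2k,\infty)$ the function $h_a$ is strictly decreasing: in (5) the term $\frac{a(r-a+1)}\lambda$ has $a(r-a+1)>0$, and the last term is nonincreasing. So $\lambda-h_a(\lambda)$ is strictly increasing and has at most one zero. By (6) and (8), $\theta_a$ is one.

**Step 2: $\theta_a>a$, so that Lemma 1 can be used.** For $k\ge1$, (6) gives $\theta_a\ge a+2k>a$. For $k=0$, the connected graph $H_s$ properly contains $K_{s+1}$, since $r+1-s\ge s+1\ge2$. So $\theta_s>s$.

**Step 3: the bound.** Let $\lambda=\rho(G)$ and suppose $\lambda\ge\theta_a$. Then $\lambda>2k$ and $\lambda>a$, so Lemma 1 applies. By monotonicity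
$$\lambda\le h_a(\lambda)\le h_a(\theta_a)=\theta_a\le\lambda.$$
So $\lambda=\theta_a$, equality holds in (10), and $G$ is $H_a$ plus isolated vertices. This proves $\rho(G)\le\theta_a$ and one direction of the equality statement.

**Step 4: the converse.** Let $G$ be $H_a$ plus isolated vertices, and $A$ its core. Core vertices have degree $r$, block vertices $a+2k=2s-a\le r$, singles $a\le r$; so $\Delta(G)\le r$. The components of $G-A$ are the block and single vertices, so $a+\sum\lfloor|C_i|/2\rfloor=a+k=s$. The hypotheses hold, and $\rho(G)=\theta_a$.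

**Step 5: the last claim.** Let $a<s$. If $\theta_a<2s$ there is nothing to show. If $\theta_a\ge2s$, then $\theta_a=h_a(\theta_a)$ and Lemma 2 gives $\theta_a<\lambda_s(r)$. $\square$

## 12. Maximum degree exactly $r$

When $r<3s+1$, the extremal graph of Theorem 1 has maximum degree $2s$, which is less than $r$. What if we insist on $\Delta(G)=r$? Then $K_{2s+1}$ is excluded, values below $2s$ come back into play, and one of the hybrids does win for some $r$.

**Theorem 4.** Let $r>2s$ and $n\ge r+1$. Among graphs of order $n$ with $\Delta(G)=r$ and $\beta(G)\le s$ (equivalently, $\beta(G)=s$: the maximum and the maximizer are the same for both conditions), the maximum of $\rho$ is attained uniquely by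

* $H_s\cup(n-r-1)K_1$, with $\rho=\lambda_s(r)$, if $r\ge3s-1$;
* $H_1\cup(n-r-1)K_1$, where $H_1=K_1\vee\big(K_{2s-1}\cup(r-2s+1)K_1\big)$, if $r\le3s-2$.

**Example.** Let $s=3$. For $r=7=3s-2$ we saw $\theta_1>5=\theta_3$. For $r=8$, $\theta_3=\frac{2+\sqrt{76}}2>5.3$, while the core equation for $H_1$ reads $\theta=\frac5{\theta-4}+\frac3\theta$, whose right side at $5.2$ is below $4.8$; so $\theta_1<5.2<\theta_3$. The switch is where the theorem says.

What must be proved about $\theta_1,\dots,\theta_s$ is that their *maximum* is attained only at an end, $a=1$ or $a=s$. It is not true that both ends always exceed the middle. For $s=3$, $r=11$, the equations are $\theta=\frac5{\theta-4}+\frac6\theta$ for $a=1$ and $\theta=1+\frac6{\theta-2}+\frac{14}\theta$ for $a=2$. At $5.25$ the first right side is $4+\frac87<5.25$, so $\theta_1<5.25$. At $5.3$ the second right side exceeds $5.4$, so $\theta_2>5.3>\theta_1$.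

The $\theta_a$ are roots of different equations, and solving them is not the way. Instead we fix one value $\lambda$ and view $\lambda h_a(\lambda)$ as a function of the real variable $a$. This function turns out to be strictly convex at the relevant $\lambda$.

*Proof.* **Step 1: every $H_a$ competes.** In $H_a$ the core vertices have degree $r$ and no vertex has more, so $\Delta=r$. The number of singles is $r-a-2k=r-2s+a\ge a$, so the core can be matched into singles, and the block contains $k$ further disjoint edges; thus $\beta\ge a+k=s$. The easy half of Tutte–Berge with $A$ the core gives $\beta\le s$. So $\beta=s$.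

**Step 2: reduce to comparing the $\theta_a$.** Let $G$ have order $n$, $\Delta(G)=r$, $\beta(G)\le s$, and let $A$ be a Tutte–Berge set. If $A=\emptyset$, then each component has order at most $2k_i+1\le2s+1$, so $\Delta(G)\le2s<r$, a contradiction. So $1\le|A|\le\beta(G)\le s$, and Theorem 3 gives $\rho(G)\le\theta_{|A|}$. Put
$$\Lambda=\max_{1\le a\le s}\theta_a .$$
Then $\rho(G)\le\Lambda$, and equality forces $G=H_a\cup(n-r-1)K_1$ with $a=|A|$ and $\theta_a=\Lambda$. By Step 1 the value $\Lambda$ is attained, by graphs with $\beta=s$; so it makes no difference whether we require $\beta\le s$ or $\beta=s$. It remains to show that $\theta_a=\Lambda$ holds only for $a=s$ if $r\ge3s-1$ and only for $a=1$ if $r\le3s-2$.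

If $s=1$, then $H_1=H_s$ is the only candidate, and $r\ge3>3s-1$, so the theorem holds. From now on $s\ge2$.

**Step 3: a common yardstick.** For $\lambda>2(s-1)$ and real $a\in[1,s]$ put
$$F_\lambda(a)=(a-1)\lambda+a(r-a+1)+\frac{2(s-a)(2s-2a+1)a}{\lambda-2s+2a}.\tag{20}$$
The denominator is at least $\lambda-2(s-1)>0$. For integers $a$ we have $F_\lambda(a)=\lambda h_a(\lambda)$, and $\lambda>2(s-1)\ge2k$. If $F_\lambda(a)>\lambda^2$, then $h_a(\lambda)>\lambda$, and since $\lambda-h_a(\lambda)$ is strictly increasing with zero $\theta_a$, we get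
$$F_\lambda(a)>\lambda^2\implies\theta_a>\lambda,\qquad\text{and}\qquad F_{\theta_a}(a)=\theta_a^2\ \text{ if } \theta_a>2(s-1).\tag{21}$$

**Step 4: $\Lambda>2s-1$.** The connected graph $H_1$ contains $K_1\vee K_{2s-1}=K_{2s}$, and properly, since it has $r-2s+1\ge2$ singles. So
$$\Lambda\ge\theta_1>2s-1.\tag{22}$$

**Step 5: if $\theta_a=\Lambda$, then $a\in\{1,s\}$.** Suppose first that $\Lambda\ge2s$, and $\theta_a=\Lambda$ with $a<s$. Then $\theta_a\ge2s$ and $\theta_a=h_a(\theta_a)$, so Lemma 2 gives $\theta_a<\lambda_s(r)=\theta_s\le\Lambda$, a contradiction. So $a=s$.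

Now suppose $2s-1<\Lambda<2s$. Write $\Lambda=2s-\mu$ with $0<\mu<1$, and $P(a)=(s-a)(s-a+\tfrac12)$. Then $2(s-a)(2s-2a+1)=4P(a)$ and $\Lambda-2s+2a=2a-\mu$, so the last term of $F_\Lambda(a)$ is
$$\frac{4aP(a)}{2a-\mu}=2P(a)+\frac{2\mu P(a)}{2a-\mu},\tag{23}$$
because $4a=2(2a-\mu)+2\mu$. On $[1,s]$ the function $P$ is nonnegative, has $P'(a)=-2(s-a)-\tfrac12<0$ and $P''=2$. The function $g(a)=\frac1{2a-\mu}$ is positive, decreasing and convex there, as $2a-\mu>0$. So
$$(Pg)''=P''g+2P'g'+Pg''\ge0,$$
each term being nonnegative. In (20), $(a-1)\Lambda$ is linear and $a(r-a+1)$ has second derivative $-2$. Hence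
$$F_\Lambda''\ge-2+2P''=-2+4=2>0,$$
and $F_\Lambda$ is strictly convex on $[1,s]$. If $\theta_a=\Lambda$ with $1<a<s$, then by (21)
$$\Lambda^2=F_\Lambda(a)<\max\{F_\Lambda(1),F_\Lambda(s)\},$$
so (21) gives $\theta_1>\Lambda$ or $\theta_s>\Lambda$, contradicting the choice of $\Lambda$.

**Step 6: for $r\ge3s-1$, $\theta_s>\theta_1$.** Note that $F_\lambda(s)=(s-1)\lambda+s(r+1-s)$. So (18) with $a=1$, $k=s-1$ reads
$$F_\lambda(s)-F_\lambda(1)=(s-1)\Big[\lambda+r-s-\frac{2(2s-1)}{\lambda-2s+2}\Big].\tag{24}$$
Take $\lambda=\theta_1$ and write $\theta_1=2s-1+\varepsilon$, with $\varepsilon>0$ by (22). As $r-s\ge2s-1$ and $\lambda-2s+2=1+\varepsilon$, the bracket is at least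
$$4s-2+\varepsilon-\frac{4s-2}{1+\varepsilon}>0.$$
So $F_{\theta_1}(s)>F_{\theta_1}(1)=\theta_1^2$, and (21) gives $\theta_s>\theta_1$. By Step 5, $\theta_a=\Lambda$ only for $a=s$, and $\Lambda=\theta_s=\lambda_s(r)$.

**Step 7: for $r\le3s-2$, $\theta_1>\theta_s$.** Here
$$p(2s-1)=(2s-1)^2-(s-1)(2s-1)-s(r+1-s)=s(2s-1)-s(r+1-s)=s(3s-2-r)\ge0.$$
By (4), $\theta_s=\lambda_s(r)\le2s-1$, and $2s-1<\theta_1$ by (22). By Step 5, $\theta_a=\Lambda$ only for $a=1$. $\blacksquare$
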